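\title{Universal linearly ordered topological spaces exist only in countable cardinalities}

\begin{abstract}
A LOTS is a linear order with its open interval topology, and a LOTS embedding is an injective, order-preserving, continuous map. We prove in ZFC that there is no LOTS of cardinality $\aleph_1$ into which every LOTS of cardinality $\aleph_1$ embeds, whatever the value of $2^{\aleph_0}$; this answers a question posed by Primavesi and Thompson. More generally, for every uncountable cardinal $\kappa$ we construct $2^\kappa$ pairwise non-embeddable LOTS of cardinality $\kappa$ of which at most $|M|$ embed into any given LOTS $M$. A universal LOTS of cardinality $\kappa\ge 1$ therefore exists if and only if $\kappa\le\aleph_0$. The proof codes a subset of a regular cardinal, modulo the nonstationary ideal, in the one-sided cofinalities of the points that converge to a single point.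
\end{abstract}

\section{Introduction}

Every linear order $L$ carries its \emph{open interval topology}, which has as a subbase the open rays
\[
(\leftarrow,x)=\{y\in L: y<x\},\qquad (x,\to)=\{y\in L: y>x\}\qquad(x\in L).
\]
A linear order with this topology is a \emph{linearly ordered topological space}, or \emph{LOTS}. A \emph{linear order embedding} $f:L\to M$ is an injective order-preserving map, and a \emph{LOTS embedding} is a linear order embedding that is continuous. The first kind of map remembers which of two points comes first. The second kind also remembers limits: it sends the supremum of a strictly increasing sequence to the supremum of the images.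

A linear order of cardinality $\kappa$ is a \emph{universal linear order at $\kappa$} if every linear order of cardinality $\kappa$ embeds into it by a linear order embedding. A LOTS of cardinality $\kappa$ is a \emph{universal LOTS at $\kappa$} if every LOTS of cardinality $\kappa$ embeds into it by a LOTS embedding. A universal LOTS is in particular a universal linear order, and the small cases suggest that the two notions go together. For finite $\kappa\geq 1$ there is only one order of cardinality $\kappa$, and at $\aleph_0$ the rational line is universal in both senses (Proposition~\ref{prop:Q}). At $\aleph_1$ the continuum hypothesis gives a universal linear order (Remark~\ref{rem:CH}), and Shelah proved that it is consistent that $\aleph_1<2^{\aleph_0}$ and there is a universal linear order at $\aleph_1$. That order, however, is not a universal LOTS. This leads to the following question, posed by Primavesi and Thompson \cite{PT}.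

\begin{quote}
Is it consistent with ZFC that $\aleph_1<2^{\aleph_0}$ and there is a universal LOTS at $\aleph_1$?
\end{quote}

By analogy with the countable case one might expect to obtain a universal LOTS by adding $\aleph_1$ points to a universal linear order. The answer is nevertheless negative, and the size of the continuum plays no role. All results below are theorems of ZFC.

\begin{theorem}\label{thm:A}
For every LOTS $M$ with $|M|=\aleph_1$ there is a LOTS of cardinality $\aleph_1$ that does not LOTS-embed into $M$.
\end{theorem}

Thus no model of ZFC, in particular not Shelah's model, has a universal LOTS at $\aleph_1$. The failure occurs at every uncountable cardinal and is as large as cardinal arithmetic allows.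

\begin{theorem}\label{thm:B}
Let $\kappa$ be an uncountable cardinal, regular or singular. There is a family $\mathcal F_\kappa$ of $2^\kappa$ LOTS of cardinality $\kappa$ such that
\begin{itemize}
\item[(1)] no member of $\mathcal F_\kappa$ LOTS-embeds into another member;
\item[(2)] if $M$ is a LOTS of any cardinality, then at most $|M|$ members of $\mathcal F_\kappa$ LOTS-embed into $M$.
\end{itemize}
Consequently:
\begin{itemize}
\item[(i)] The least cardinality of a LOTS into which every LOTS of cardinality $\kappa$ LOTS-embeds is exactly $2^\kappa$. In particular, there is no universal LOTS at $\kappa$.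
\item[(ii)] The least size of a family $\mathcal D$ of LOTS of cardinality $\kappa$ such that every LOTS of cardinality $\kappa$ LOTS-embeds into a member of $\mathcal D$ is exactly $2^\kappa$.
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:C}
For a cardinal $\kappa\ge1$, there is a universal LOTS at $\kappa$ if and only if $\kappa\le\aleph_0$.
\end{theorem}

The proof of Theorem~\ref{thm:A} is a counting argument. To each $S\subseteq\omega_1$ we attach a LOTS of cardinality $\aleph_1$ with a top point $p$. If a LOTS embedding sends $p$ to a point $q$ of $M$, then $S$ is determined by $M$ and $q$ up to a nonstationary set. There are $2^{\aleph_1}$ subsets of $\omega_1$ that differ pairwise on a stationary set, so they need $2^{\aleph_1}$ different points $q$. The same argument works at every uncountable regular cardinal (Sections~\ref{sec:coding} and~\ref{sec:regular}), and a two-level version of it handles singular cardinals (Section~\ref{sec:singular}).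

\section{Continuity and one-sided limits}\label{sec:limits}

Cardinals are initial ordinals, and $\omega$, $\omega_1$ denote $\aleph_0$, $\aleph_1$ as linear orders. A subset $D$ of a linear order $Y$ is \emph{cofinal} if every $y\in Y$ satisfies $y\le d$ for some $d\in D$, and the \emph{cofinality} $\operatorname{cf}(Y)$ is the least size of a cofinal subset. A cofinal subset $D$ of $Y$ has the same cofinality as $Y$: a cofinal subset of $D$ is cofinal in $Y$, and a cofinal subset of $Y$ yields one of $D$, no larger, by moving each point up into $D$. An infinite cardinal $\lambda$ is \emph{regular} if $\operatorname{cf}(\lambda)=\lambda$, that is, if every subset of $\lambda$ of size less than $\lambda$ is bounded, and \emph{singular} otherwise. If $Y$ is nonempty and has no greatest element, then $\operatorname{cf}(Y)$ is a regular cardinal.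

The reverse of a linear order $X$ is $X^*$; \emph{coinitial} and \emph{coinitiality} mean cofinal and cofinality in the reverse order. The orders $X$ and $X^*$ have the same open rays, so a map is a LOTS embedding $L\to M$ if and only if it is a LOTS embedding $L^*\to M^*$. Every statement below therefore has a \emph{dual}, obtained by reversing all orders, which needs no separate proof. For linear orders $X_i$ indexed by a linear order $I$, the sum $\sum_{i\in I}X_i$ is their disjoint union, with each $X_i$ ordered as given and $X_i$ below $X_j$ for $i<j$; we write $X+Y$ for a sum of two orders. A subset $X$ of $M$ is \emph{convex} if it contains every point of $M$ that lies between two points of $X$. Each summand of a sum is convex.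

A point $x$ is a \emph{left limit point} if $(\leftarrow,x)$ is nonempty and has no greatest element; its \emph{left cofinality} is then $\operatorname{lc}(x)=\operatorname{cf}\bigl((\leftarrow,x)\bigr)$. Dually, $x$ is a \emph{right limit point} if $(x,\to)$ is nonempty and has no least element, and $\operatorname{rc}(x)$ is then the coinitiality of $(x,\to)$. A least point and a point with an immediate predecessor are not left limit points, and $\operatorname{lc}$ is undefined there. Whether $x$ is a left limit point, and the value of $\operatorname{lc}(x)$, can be computed inside $[y,x]$ for any $y<x$. For a nonempty set $A\subseteq(\leftarrow,x)$, the point $x$ is an upper bound of $A$, so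
\begin{equation}\label{eq:sup}
\sup A=x\quad\Longleftrightarrow\quad\text{for every } y<x \text{ there is } a\in A \text{ with } y<a .
\end{equation}
The right-hand side says that $x$ is a left limit point and $A$ is cofinal in $(\leftarrow,x)$.

The first lemma is the only consequence of continuity that the negative results use.

\begin{lemma}\label{lem:limits}
Let $f:L\to M$ be a LOTS embedding, let $x\in L$, and let $A\subseteq(\leftarrow,x)$ be nonempty with $\sup A=x$. Then $\sup f[A]=f(x)$ in $M$. In particular, if $x$ is a left limit point, then so is $f(x)$, and $\operatorname{lc}(f(x))=\operatorname{lc}(x)$. Dually, $\operatorname{rc}(f(x))=\operatorname{rc}(x)$ for every right limit point $x$.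
\end{lemma}

\begin{proof}
We have $f[A]\subseteq(\leftarrow,f(x))$. Let $m<f(x)$. The set $U=f^{-1}[(m,\to)]$ is open and contains $x$, so it contains a finite intersection of open rays around $x$. Since $x$ is not the least point of $L$, this gives $(y,x]\subseteq U$ for some $y<x$. By \eqref{eq:sup} there is $a\in A$ with $y<a<x$, and then $f(a)>m$. By \eqref{eq:sup} in $M$, $\sup f[A]=f(x)$.

If $x$ is a left limit point, take $A=(\leftarrow,x)$. Then $f(x)$ is a left limit point and $f[A]$ is a cofinal subset of $(\leftarrow,f(x))$ isomorphic to $(\leftarrow,x)$, so the two cofinalities agree.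
\end{proof}

The lemma works in one direction only: $f(x)$ may be a left limit point when $x$ is not, as for the inclusion $\mathbb Z\to\mathbb Q$. What a LOTS embedding preserves is an infinite one-sided cofinality that is already present in the domain.

To construct LOTS embeddings we use the following sufficient condition. A \emph{jump} of $L$ is a pair $a<b$ with no point of $L$ strictly between $a$ and $b$.

\begin{lemma}\label{lem:jumps}
Let $f:L\to M$ be a linear order embedding. For $m\in M\setminus f[L]$ put $I_m=\{x\in L:f(x)<m\}$ and $F_m=\{x\in L: f(x)>m\}$. Suppose that for every such $m$, either one of $I_m$, $F_m$ is empty, or $I_m$ has a greatest and $F_m$ a least element. Then $f$ is a LOTS embedding. In particular, if $X\subseteq M$ is convex, then the inclusion of the LOTS $X$ into $M$ is a LOTS embedding.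
\end{lemma}

\begin{proof}
It suffices to show that the preimages of $(\leftarrow,m)$ and $(m,\to)$ are open for every $m\in M$. If $m=f(x)$, they are $(\leftarrow,x)$ and $(x,\to)$. Otherwise they are $I_m$ and $F_m$, which partition $L$. If one of them is empty, the other is $L$. If $a=\max I_m$ and $b=\min F_m$, then $I_m=(\leftarrow,b)$ and $F_m=(a,\to)$. For a convex $X$ and $m\notin X$, the point $m$ does not lie between two points of $X$, so $I_m$ or $F_m$ is empty.
\end{proof}

\section{The countable case, and order embeddings at $\aleph_1$}\label{sec:countable}

A linear order embedding into $\mathbb Q$ need not be continuous: the map $\omega+1\to\mathbb Q$ with $n\mapsto -1/(n+1)$ and $\omega\mapsto 1$ violates Lemma~\ref{lem:limits}. To obtain a continuous embedding we build the target around the given order, adding points only where Lemma~\ref{lem:jumps} permits, and then identify the target by Cantor's theorem: every countable dense linear order without endpoints is isomorphic to $\mathbb Q$.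

\begin{proposition}\label{prop:Q}
Every countably infinite LOTS LOTS-embeds into $\mathbb Q$.
\end{proposition}

\begin{proof}
Let $L$ be countably infinite. Let $L'\supseteq L$ be obtained by inserting a copy of $\mathbb Q$ into every jump of $L$, a copy below $\min L$ if $\min L$ exists, and a copy above $\max L$ if $\max L$ exists. A jump is determined by its lower point, so $L'$ is countable.

The order $L'$ has no least element: if $\min L$ exists, the lowest copy of $\mathbb Q$ is coinitial in $L'$; if not, $L$ is coinitial in $L'$; in either case a coinitial subset has no least element. Dually, $L'$ has no greatest element. To see that $L'$ is dense, let $x<y$ in $L'$. If $x,y\in L$, then between them lies a point of $L$ or, if they form a jump, a copy of $\mathbb Q$. If $x$ and $y$ lie in the same copy, use the density of $\mathbb Q$. If $y$ lies in a copy $J$ and $x\notin J$, then $x$ is below all of $J$ because $J$ is convex, and any point of $J$ below $y$ lies between $x$ and $y$. The remaining case, $x\in J$ and $y\notin J$, is dual. So $L'\cong\mathbb Q$.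

The inclusion $L\to L'$ satisfies the hypothesis of Lemma~\ref{lem:jumps}: if $m$ lies in the copy inserted into the jump $a<b$, then $a=\max I_m$ and $b=\min F_m$, and if $m$ lies in an end copy, then $I_m$ or $F_m$ is empty.
\end{proof}

The proof works because the isomorphism type of $L'$ does not depend on $L$. At $\aleph_1$, as long as only the order is to be preserved, one target of size $2^{\aleph_0}$ still serves all orders.

\begin{remark}\label{rem:CH}
Let $H$ be the set of functions $s:\omega_1\to\{0,1\}$ such that $\{\alpha:s(\alpha)=1\}$ is bounded, with $s<t$ if $s(\alpha)<t(\alpha)$ at the least $\alpha$ where they differ. Then $|H|=\aleph_1\cdot2^{\aleph_0}=2^{\aleph_0}$. Given a linear order $L=\{x_\alpha:\alpha<\omega_1\}$ enumerated without repetition, let $s_\beta(\alpha)=1$ if and only if $\alpha\le\beta$ and $x_\alpha\le x_\beta$. Suppose $x_\beta<x_\gamma$. Then $s_\beta(\alpha)\le s_\gamma(\alpha)$ for all $\alpha\le\gamma$, and $s_\beta(\gamma)=0<1=s_\gamma(\gamma)$, so $s_\beta<s_\gamma$. Hence $x_\beta\mapsto s_\beta$ is a linear order embedding $L\to H$, and if $2^{\aleph_0}=\aleph_1$, then $H$ is a universal linear order at $\aleph_1$. For LOTS embeddings, Theorem~\ref{thm:B}(i)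 demands $2^{\aleph_1}$ points.
\end{remark}

\section{Coding a set of ordinals below one point}\label{sec:coding}

In an order of cardinality $\aleph_1$, each of $\operatorname{lc}(x)$ and $\operatorname{rc}(x)$ is $\omega$, $\omega_1$, or undefined, so Lemma~\ref{lem:limits} applied to one point distinguishes only finitely many cases. To store more information at a point $q$ we use the points that converge to it. A target $M$ may contain many different sequences converging to $q$, and the information survives only if any two such sequences share many points. The sequences for which this holds are those of uncountable regular length that are continuous at limits. Throughout this section $\lambda$ is an uncountable regular cardinal.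

\begin{definition}
Let $q$ be a point of a linear order $M$. A \emph{$\lambda$-ladder to $q$} is a strictly increasing sequence $\langle c_\alpha:\alpha<\lambda\rangle$ in $(\leftarrow,q)$ such that $q=\sup_{\alpha<\lambda}c_\alpha$ and $c_\delta=\sup_{\alpha<\delta}c_\alpha$ for every limit ordinal $\delta<\lambda$, the suprema being taken in $M$.
\end{definition}

By \eqref{eq:sup}, the set $\{c_\alpha:\alpha<\delta\}$ is cofinal in $(\leftarrow,c_\delta)$, so $\operatorname{lc}(c_\delta)=\operatorname{cf}(\delta)$ for limit $\delta<\lambda$; in the same way $\operatorname{lc}(q)=\lambda$.

\begin{lemma}\label{lem:ladderimage}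
If $f:L\to M$ is a LOTS embedding and $\langle c_\alpha:\alpha<\lambda\rangle$ is a $\lambda$-ladder to $q$ in $L$, then $\langle f(c_\alpha):\alpha<\lambda\rangle$ is a $\lambda$-ladder to $f(q)$ in $M$.
\end{lemma}

\begin{proof}
Apply Lemma~\ref{lem:limits} to $q$ with $A=\{c_\alpha:\alpha<\lambda\}$ and to each $c_\delta$, $\delta$ limit, with $A=\{c_\alpha:\alpha<\delta\}$.
\end{proof}

\begin{lemma}\label{lem:sum}
Let $X=\bigl(\sum_{\alpha<\lambda}X_\alpha\bigr)+\{p\}$, where each $X_\alpha$ has a least element $x_\alpha$. Then $\langle x_\alpha:\alpha<\lambda\rangle$ is a $\lambda$-ladder to $p$.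
\end{lemma}

\begin{proof}
The sequence is strictly increasing. Let $\delta<\lambda$ be a limit ordinal and $y<x_\delta$. Then $y\in X_\alpha$ for some $\alpha<\delta$, so $y<x_{\alpha+1}$ with $\alpha+1<\delta$, and \eqref{eq:sup} gives $x_\delta=\sup_{\alpha<\delta}x_\alpha$. The same argument with $\lambda$ and $p$ in place of $\delta$ and $x_\delta$ gives $p=\sup_{\alpha<\lambda}x_\alpha$.
\end{proof}

We now record a set $S\subseteq\lambda$ by marking the rungs of a ladder. The left cofinality of a rung $c_\delta$ is dictated by $\delta$, so the mark has to be placed on the right. It has to be an infinite coinitiality, since nothing else is preserved, and the two values $\omega$ and $\omega_1$ are available without exceeding cardinality $\lambda$. For $S\subseteq\lambda$ let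
\[
L(\lambda,S)=\Bigl(\sum_{\alpha<\lambda}\bigl(\{a_\alpha\}+B_\alpha\bigr)\Bigr)+\{p\},
\qquad
B_\alpha\cong\begin{cases}\omega^*&\text{if }\alpha\in S,\\ \omega_1^*&\text{if }\alpha\notin S;\end{cases}
\]
see Figure~\ref{fig:L}. When two such orders $L(\lambda,S)$ and $L(\lambda,S')$ are compared, the points of the second are written $a'_\alpha$ and $p'$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\foreach \x/\n in {0/0,2.4/1,6/\omega}{
  \fill (\x,0) circle (2pt) node[below=3pt] {$a_{\n}$};
  \foreach \y in {0,...,6} \fill ({\x+0.15+1.7*pow(0.6,\y)},0) circle (0.9pt);
  \node at ({\x+1},0.45) {$B_{\n}$};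
}
\node at (5.1,0) {$\cdots$};
\node at (8.8,0) {$\cdots$};
\fill (9.8,0) circle (2pt) node[below=3pt] {$p$};
\end{tikzpicture}
\caption{The order $L(\lambda,S)$, increasing from left to right. The points $a_\alpha$ $(\alpha<\lambda)$ increase continuously to the top point $p$. The block $B_\alpha$ decreases to $a_\alpha$ from the right; it is a copy of $\omega^*$ if $\alpha\in S$ and of $\omega_1^*$ if $\alpha\notin S$.}
\label{fig:L}
\end{figure}

\begin{lemma}\label{lem:L}
The order $L(\lambda,S)$ has the following properties.
\begin{itemize}
\item[(a)] It has cardinality $\lambda$, least point $a_0$, and greatest point $p$.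
\item[(b)] $\langle a_\alpha:\alpha<\lambda\rangle$ is a $\lambda$-ladder to $p$.
\item[(c)] $\operatorname{rc}(a_\alpha)=\omega$ if $\alpha\in S$, and $\operatorname{rc}(a_\alpha)=\omega_1$ if $\alpha\notin S$.
\item[(d)] $p$ is the only point with left cofinality $\lambda$.
\item[(e)] Every right limit point $x$ has $\operatorname{rc}(x)\in\{\omega,\omega_1\}$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) There are $\lambda$ summands, each of size at most $\aleph_1\le\lambda$. (b) This is Lemma~\ref{lem:sum}. (c) The block $B_\alpha$ is an initial segment of $(a_\alpha,\to)$ without least element, and its coinitiality is $\operatorname{cf}(\omega)=\omega$ or $\operatorname{cf}(\omega_1)=\omega_1$.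

For (d) and (e), identify the points of $B_\alpha$ with ordinals $\xi$ below $\omega$ or $\omega_1$, in reverse order, so that $0=\max B_\alpha$.

(d) By (b), $\operatorname{lc}(p)=\lambda$ and $\operatorname{lc}(a_\delta)=\operatorname{cf}(\delta)<\lambda$ for limit $\delta$. No other point is a left limit point: $a_0$ is least, $a_{\alpha+1}$ has the immediate predecessor $\max B_\alpha$, and $\xi\in B_\alpha$ has the immediate predecessor $\xi+1$.

(e) The points $a_\alpha$ are covered by (c), and $p$ is greatest. In $B_\alpha$, the point $0$ has the immediate successor $a_{\alpha+1}$, the point $\xi+1$ has the immediate successor $\xi$, and a limit ordinal $\xi<\omega_1$ has $\operatorname{rc}(\xi)=\operatorname{cf}(\xi)=\omega$.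
\end{proof}

The mechanism of the proof is visible for the two extreme choices of $S$.

\begin{example}\label{ex:two}
Let $X=L(\omega_1,\omega_1)$, in which every block is $\omega^*$, and $X'=L(\omega_1,\emptyset)$, in which every block is $\omega_1^*$. We show that there are no LOTS $M$ and LOTS embeddings $f:X\to M$, $f':X'\to M$ with $f(p)=f'(p')$. Suppose that $q$ is such a common value. By Lemma~\ref{lem:ladderimage}, both $\langle f(a_\alpha)\rangle$ and $\langle f'(a'_\beta)\rangle$ have supremum $q$, so by \eqref{eq:sup} we can choose countable ordinals $\alpha_n,\beta_n$ with
\[
f(a_{\alpha_0})<f'(a'_{\beta_0})<f(a_{\alpha_1})<f'(a'_{\beta_1})<\cdots .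
\]
Both sequences of ordinals are strictly increasing, so $\alpha=\sup_n\alpha_n$ and $\beta=\sup_n\beta_n$ are limit ordinals, and they are below $\omega_1$. By Lemma~\ref{lem:ladderimage} again, $f(a_\alpha)=\sup_n f(a_{\alpha_n})$ and $f'(a'_\beta)=\sup_n f'(a'_{\beta_n})$. The two sequences are interleaved, so these suprema are one point $m\in M$. The dual part of Lemma~\ref{lem:limits} gives $\operatorname{rc}(m)=\operatorname{rc}(a_\alpha)=\omega$ and $\operatorname{rc}(m)=\operatorname{rc}(a'_\beta)=\omega_1$, a contradiction.
\end{example}

In the example it did not matter which $\alpha$ and $\beta$ the interleaving produced. To compare arbitrary sets $S$ and $S'$ we need $\alpha=\beta$, and we need this for many $\alpha$. The appropriate notion of ``many'' is the following. A set $C\subseteq\lambda$ is \emph{club} if it is unbounded in $\lambda$ and closed, that is, it contains every limit ordinal $\delta<\lambda$ with $\sup(C\cap\delta)=\delta$. A set $T\subseteq\lambda$ is \emph{stationary} if it meets every club; supersets of stationary sets are stationary. For $S,S'\subseteq\lambda$ we write $S\sim S'$ if $S\,\triangle\,S'$ is nonstationary, which means that $S\cap C=S'\cap C$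 for some club $C$.

\begin{lemma}\label{lem:agree}
If $\langle c_\alpha\rangle$ and $\langle d_\alpha\rangle$ are $\lambda$-ladders to the same point $q\in M$, then $\{\delta<\lambda:c_\delta=d_\delta\}$ contains a club.
\end{lemma}

\begin{proof}
By \eqref{eq:sup} there are $g,h:\lambda\to\lambda$ with $c_\alpha<d_{g(\alpha)}$ and $d_\alpha<c_{h(\alpha)}$ for all $\alpha$. Let $C$ be the set of limit ordinals $\delta<\lambda$ such that $g(\alpha),h(\alpha)<\delta$ for all $\alpha<\delta$. For $\delta\in C$, every element of $\{c_\alpha:\alpha<\delta\}$ is below an element of $\{d_\alpha:\alpha<\delta\}$ and conversely, so the two sets have the same upper bounds and $c_\delta=d_\delta$.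

The set $C$ is closed: if $\delta$ is a limit ordinal with $\sup(C\cap\delta)=\delta$ and $\alpha<\delta$, pick $\gamma\in C$ with $\alpha<\gamma<\delta$; then $g(\alpha),h(\alpha)<\gamma<\delta$. It is unbounded: given $\gamma_0<\lambda$, choose $\gamma_0<\gamma_1<\cdots$ below $\lambda$ such that $g(\alpha),h(\alpha)<\gamma_{n+1}$ for all $\alpha<\gamma_n$, which is possible because $\lambda$ is regular. Then $\delta=\sup_n\gamma_n$ is below $\lambda$ because $\lambda$ is regular and uncountable, and $\delta\in C$.
\end{proof}

\begin{proposition}\label{prop:code}
Let $S,S'\subseteq\lambda$, let $M$ be a LOTS, and let $f:L(\lambda,S)\to M$ and $f':L(\lambda,S')\to M$ be LOTS embeddings with $f(p)=f'(p')$. Then $S\sim S'$. The same holds for LOTS embeddings of $L(\lambda,S)^*$ and $L(\lambda,S')^*$ into $M$.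
\end{proposition}

\begin{proof}
By Lemmas~\ref{lem:L}(b) and~\ref{lem:ladderimage}, $\langle f(a_\alpha)\rangle$ and $\langle f'(a'_\alpha)\rangle$ are $\lambda$-ladders to the same point. By Lemma~\ref{lem:agree} there is a club $C$ with $f(a_\alpha)=f'(a'_\alpha)$ for $\alpha\in C$. For such $\alpha$, Lemma~\ref{lem:limits} gives
\[
\operatorname{rc}(a_\alpha)=\operatorname{rc}(f(a_\alpha))=\operatorname{rc}(f'(a'_\alpha))=\operatorname{rc}(a'_\alpha),
\]
and by Lemma~\ref{lem:L}(c) this means that $\alpha\in S$ if and only if $\alpha\in S'$. So $S\cap C=S'\cap C$. For the last sentence, regard the maps as LOTS embeddings of $L(\lambda,S)$ and $L(\lambda,S')$ into $M^*$.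
\end{proof}

\begin{remark}\label{rem:hyp}
Continuity cannot be dropped. Every $L(\lambda,S)$ has a linear order embedding into $L(\lambda,\emptyset)$ that fixes $p$ and each $a_\alpha$ and sends a block $\omega^*$ onto the top $\omega$ points of the corresponding block $\omega_1^*$. Uncountability cannot be dropped from Lemma~\ref{lem:agree}: in $\mathbb Q$ the sequences $-1/(2n+1)$ and $-1/(2n+2)$ increase to $0$ and have no common point. Finally, $S\sim S'$ cannot be improved to $S=S'$. The final segment $[a_1,p]$ of $L(\lambda,\{0\})$ is isomorphic to $L(\lambda,\emptyset)$, so by Lemma~\ref{lem:jumps} both $L(\lambda,\emptyset)$ and $L(\lambda,\{0\})$ LOTS-embed into $L(\lambda,\{0\})$ with top point sent to top point.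
\end{remark}

\section{Counting, and the regular case}\label{sec:regular}

Since a point of $M$ determines $S$ only up to $\sim$, we need many pairwise inequivalent sets. They come from the following theorem, due to Ulam for successor cardinals, in particular for $\omega_1$, and to Solovay in general.

\begin{theorem}[{\cite[Theorem 8.10]{Jech}}]\label{thm:split}
Every uncountable regular cardinal $\lambda$ can be partitioned into $\lambda$ stationary sets.
\end{theorem}

\begin{lemma}\label{lem:many}
For every uncountable regular $\lambda$ there is a set $\mathcal S_\lambda$ of $2^\lambda$ subsets of $\lambda$ such that $S\not\sim S'$ for all distinct $S,S'\in\mathcal S_\lambda$.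
\end{lemma}

\begin{proof}
Let $\langle T_i:i<\lambda\rangle$ be a partition of $\lambda$ into stationary sets, and for $A\subseteq\lambda$ let $S(A)=\bigcup_{i\in A}T_i$. If $A\neq A'$, pick $i\in A\,\triangle\,A'$; then $T_i\subseteq S(A)\,\triangle\,S(A')$, so $S(A)\,\triangle\,S(A')$ is stationary. Put $\mathcal S_\lambda=\{S(A):A\subseteq\lambda\}$.
\end{proof}

The next lemma isolates the counting argument, which is the same for regular and for singular cardinals. Condition (a) says that different members of the family need different points of any target. Condition (b) forces an embedding between two members to respect the distinguished points.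

\begin{lemma}\label{lem:count}
Let $\langle L_s:s\in I\rangle$ be LOTS with distinguished points $p_s\in L_s$. Consider the conditions:
\begin{itemize}
\item[(a)] whenever $f:L_s\to M$ and $f':L_{s'}\to M$ are LOTS embeddings into a LOTS $M$ with $f(p_s)=f'(p_{s'})$, then $s=s'$;
\item[(b)] there is a regular cardinal $\theta$ such that, for every $s\in I$, $p_s$ is the only point of $L_s$ with left cofinality $\theta$.
\end{itemize}
If \textup{(a)} holds, then for every LOTS $M$ there are at most $|M|$ indices $s$ such that $L_s$ LOTS-embeds into $M$. If \textup{(a)} and \textup{(b)} hold, then $L_s$ does not LOTS-embed into $L_{s'}$ for $s\ne s'$; in particular, the $L_s$ are pairwise non-isomorphic.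
\end{lemma}

\begin{proof}
For each $s$ such that $L_s$ LOTS-embeds into $M$, choose an embedding $f_s$. By (a), the map $s\mapsto f_s(p_s)\in M$ is injective. Now assume (b) as well and let $f:L_s\to L_{s'}$ be a LOTS embedding. By Lemma~\ref{lem:limits}, $\operatorname{lc}(f(p_s))=\theta$, so $f(p_s)=p_{s'}$. Condition (a), applied to $f$ and the identity map of $M=L_{s'}$, gives $s=s'$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(1),(2) for regular $\kappa$]
Let $\mathcal F_\kappa=\{L(\kappa,S):S\in\mathcal S_\kappa\}$, with the top points as distinguished points. Each member has cardinality $\kappa$ by Lemma~\ref{lem:L}(a). Condition (a) of Lemma~\ref{lem:count} holds by Proposition~\ref{prop:code} and the choice of $\mathcal S_\kappa$, and condition (b) holds with $\theta=\kappa$ by Lemma~\ref{lem:L}(d). Lemma~\ref{lem:count} gives (1), (2), and $|\mathcal F_\kappa|=|\mathcal S_\kappa|=2^\kappa$.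
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
If $|M|=\aleph_1$, then at most $\aleph_1$ of the $2^{\aleph_1}$ members of $\mathcal F_{\aleph_1}$ LOTS-embed into $M$. Since $2^{\aleph_1}>\aleph_1$, some member does not.
\end{proof}

\section{Singular cardinals}\label{sec:singular}

Let $\kappa$ be singular and $\mu=\operatorname{cf}(\kappa)<\kappa$. Then $\kappa$ is a limit cardinal, so there is a strictly increasing sequence $\langle\lambda_i:i<\mu\rangle$ of uncountable regular cardinals with supremum $\kappa$. Ladders have regular length, so in an order of cardinality $\kappa$ they have length $\lambda<\kappa$, and the orders $L(\lambda,S)$ provide only $2^\lambda$ codes, possibly fewer than $\kappa$. To reach $2^\kappa$ we code sequences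
\[
\vec S=\langle S_i:i<\mu\rangle\in\prod_{i<\mu}\mathcal S_{\lambda_i},\qquad \Bigl|\prod_{i<\mu}\mathcal S_{\lambda_i}\Bigr|=\prod_{i<\mu}2^{\lambda_i}=2^{\sum_{i<\mu}\lambda_i}=2^\kappa .
\]
Here the second equality identifies a sequence of subsets of the $\lambda_i$ with one subset of their disjoint union, and $\sum_{i<\mu}\lambda_i=\mu\cdot\sup_i\lambda_i=\kappa$. The difficulty is that a single point of the target has to determine every coordinate of $\vec S$. Placing the orders $L(\lambda_i,S_i)$ one after another does not achieve this.

\begin{example}\label{ex:naive}
Suppose that $\mu=\omega$ and $2^\lambda<\kappa$ for all $\lambda<\kappa$; for instance, let $\kappa$ be the supremum of $\aleph_0,2^{\aleph_0},2^{2^{\aleph_0}},\dots$. Let $Y(\vec S)=\bigl(\sum_{n<\omega}L(\lambda_n,S_n)\bigr)+\{t\}$. Let $M_n$ be the sum of the orders $L(\lambda_n,S)$, $S\subseteq\lambda_n$, along some well-order of the subsets of $\lambda_n$, and let $M=\bigl(\sum_{n<\omega}M_n\bigr)+\{t\}$. Then $|M|=\sum_n2^{\lambda_n}=\kappa$. Map the $n$-th summand of $Y(\vec S)$ onto its copy in $M_n$, and $t$ to $t$. A point of $M$ outside the image lies below the whole image or between the images of two consecutive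 summands, and each summand has a least and a greatest point. By Lemma~\ref{lem:jumps} the map is a LOTS embedding. So every $Y(\vec S)$ LOTS-embeds into one LOTS of cardinality $\kappa$.
\end{example}

The remedy is to hang the codes on the rungs of a second ladder, of uncountable regular length $\theta$. The image of the top point determines the images of the rungs only on a club that we do not control, so each coordinate $i$ is repeated on a stationary set of rungs; this requires $\mu$ disjoint stationary subsets of $\theta$. As before, the left side of a rung is occupied, so the code is attached on the right: the rung is the least point of a reversed copy of $L(\lambda_i,S_i)$.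

Put $\theta=\max(\mu^+,\aleph_2)$. This is a regular cardinal, and $\theta<\kappa$ because $\kappa$ is a limit cardinal above $\mu$ and above $\aleph_1$. By Theorem~\ref{thm:split}, $\theta$ has a partition $\langle T'_j:j<\theta\rangle$ into stationary sets. Let $T_i=T'_i$ for $0<i<\mu$ and $T_0=\theta\setminus\bigcup_{0<i<\mu}T'_i\supseteq T'_0$. Then $\langle T_i:i<\mu\rangle$ is a partition of $\theta$ into stationary sets, fixed from now on. For $\beta<\theta$ let $i(\beta)$ be the index with $\beta\in T_{i(\beta)}$. For $\vec S=\langle S_i:i<\mu\rangle$ with $S_i\subseteq\lambda_i$ define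
\[
N(\vec S)=\Bigl(\sum_{\beta<\theta}N_\beta\Bigr)+\{t\},\qquad N_\beta\cong L(\lambda_{i(\beta)},S_{i(\beta)})^* .
\]
By Lemma~\ref{lem:L}(a), $N_\beta$ has a least point $b_\beta$, the copy of $p$, and a greatest point, the copy of $a_0$. By Lemma~\ref{lem:sum}, $\langle b_\beta:\beta<\theta\rangle$ is a $\theta$-ladder to $t$. Moreover $|N(\vec S)|=\kappa$: it is at most $\theta\cdot\kappa=\kappa$, and at least $\sup_i\lambda_i=\kappa$ because every $T_i$ is nonempty.

\begin{proposition}\label{prop:code2}
Let $M$ be a LOTS and let $f:N(\vec S)\to M$ and $f':N(\vec S')\to M$ be LOTS embeddings with $f(t)=f'(t')$. Then $S_i\sim S'_i$ for every $i<\mu$.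
\end{proposition}

\begin{proof}
By Lemmas~\ref{lem:ladderimage} and~\ref{lem:agree} there is a club $C\subseteq\theta$ with $f(b_\beta)=f'(b'_\beta)$ for $\beta\in C$. Fix $i<\mu$ and pick $\beta\in C\cap T_i$, which is possible because $T_i$ is stationary. The summands $N_\beta\cong L(\lambda_i,S_i)^*$ and $N'_\beta\cong L(\lambda_i,S'_i)^*$ are convex, so by Lemma~\ref{lem:jumps} the restrictions of $f$ to $N_\beta$ and of $f'$ to $N'_\beta$ are LOTS embeddings into $M$. They send the copies $b_\beta$ of $p$ and $b'_\beta$ of $p'$ to the same point. The last sentence of Proposition~\ref{prop:code} gives $S_i\sim S'_i$.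
\end{proof}

\begin{lemma}\label{lem:top}
The point $t$ is the only point of $N(\vec S)$ with left cofinality $\theta$.
\end{lemma}

\begin{proof}
The ladder gives $\operatorname{lc}(t)=\theta$ and $\operatorname{lc}(b_\delta)=\operatorname{cf}(\delta)<\theta$ for limit $\delta<\theta$. The point $b_0$ is least, and $b_{\beta+1}$ has the immediate predecessor $\max N_\beta$. Let $x\in N_\beta$ with $x\neq b_\beta$. Then $\operatorname{lc}(x)$, if defined, can be computed in $[b_\beta,x]\subseteq N_\beta$, so it equals $\operatorname{rc}$ of the corresponding point of $L(\lambda_{i(\beta)},S_{i(\beta)})$, which is $\omega$ or $\omega_1$ by Lemma~\ref{lem:L}(e). Since $\theta\ge\aleph_2$, $\operatorname{lc}(x)\ne\theta$.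
\end{proof}

The last step is the only place where $\theta\ge\aleph_2$, rather than $\theta\geq\aleph_1$, is used.

\begin{proof}[Proof of Theorem~\ref{thm:B}(1),(2) for singular $\kappa$]
Let $\mathcal F_\kappa=\{N(\vec S):\vec S\in\prod_{i<\mu}\mathcal S_{\lambda_i}\}$, with the top points as distinguished points. If $\vec S,\vec S'$ are indices with $S_i\sim S'_i$ for all $i$, then $\vec S=\vec S'$ by the choice of $\mathcal S_{\lambda_i}$. So Proposition~\ref{prop:code2} gives condition (a) of Lemma~\ref{lem:count}, and Lemma~\ref{lem:top} gives condition (b). Lemma~\ref{lem:count} yields (1), (2), and $|\mathcal F_\kappa|=2^\kappa$.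
\end{proof}

\section{The exact values and the classification}\label{sec:values}

Both upper bounds in Theorem~\ref{thm:B} rest on one count. Every linear order of cardinality $\kappa$ is isomorphic to one with underlying set $\kappa$, whose order relation is a subset of $\kappa\times\kappa$. So there is a family $\mathcal R$ of at most $2^\kappa$ linear orders of cardinality $\kappa$ that contains a representative of every isomorphism type.

\begin{proof}[Proof of Theorem~\ref{thm:B}(i)]
If every LOTS of cardinality $\kappa$ LOTS-embeds into $M$, then all $2^\kappa$ members of $\mathcal F_\kappa$ do, and (2) gives $|M|\ge2^\kappa$. Conversely, let $M$ be the sum of the members of $\mathcal R$ along some well-order of $\mathcal R$. Then $|M|\le2^\kappa\cdot\kappa=2^\kappa$. Each summand is convex in $M$, so its inclusion is a LOTS embedding by Lemma~\ref{lem:jumps}, and every LOTS of cardinality $\kappa$ LOTS-embeds into $M$. The least possible cardinality is therefore $2^\kappa$. Since $2^\kappa>\kappa$, no LOTS of cardinality $\kappa$ is universal.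
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(ii)]
Let $\mathcal D$ be a family as in (ii). Each member of $\mathcal F_\kappa$ LOTS-embeds into a member of $\mathcal D$, and by (2) each member of $\mathcal D$ receives at most $\kappa$ members of $\mathcal F_\kappa$. Hence $2^\kappa\le|\mathcal D|\cdot\kappa=\max(|\mathcal D|,\kappa)$, and $\kappa<2^\kappa$ gives $|\mathcal D|\ge2^\kappa$. The family $\mathcal R$ has the property in (ii) and size at most $2^\kappa$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
For finite $\kappa\ge1$ there is, up to isomorphism, exactly one linear order of cardinality $\kappa$; isomorphisms are LOTS embeddings, so it is a universal LOTS. For $\kappa=\aleph_0$, the order $\mathbb Q$ is a universal LOTS by Proposition~\ref{prop:Q}. For uncountable $\kappa$ there is none by Theorem~\ref{thm:B}(i).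
\end{proof}

\begin{thebibliography}{9}

\bibitem{Jech}
Jech, \emph{Set Theory}, 3rd ed.

\bibitem{PT}
Alex Primavesi and Katherine Thompson, \emph{The embedding structure for linearly ordered topological spaces}, arXiv:1102.2159 (2011).

\end{thebibliography}
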